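# Increasing subsequences and irreducible characters of the symmetric group

## Patterns, class averages, and their coefficients

We write permutations in one-line notation, $\pi=\pi(1)\pi(2)\cdots\pi(n)$, and $[k]=\{1,\dots,k\}$.

**Definition (occurrence).** Let $\pi\in S_n$ and $\sigma\in S_k$. An *occurrence* of $\sigma$ in $\pi$ is a sequence $1\le i_1<\dots<i_k\le n$ such that for all $1\le j,j'\le k$ we have $\pi(i_j)\le\pi(i_{j'})$ if and only if $\sigma(j)\le\sigma(j')$. The number of occurrences is $N_\sigma(\pi)$.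

For instance, the three-letter subsequences of $\pi=2413$ are $241,243,213,413$, and only $243$ has the relative order of $132$; so $N_{132}(2413)=1$. For the identity $\mathrm{id}_k\in S_k$, $N_{\mathrm{id}_k}(\pi)$ is the number of increasing subsequences of length $k$. Thus $N_{\mathrm{id}_2}(2413)=3$ (from $24$, $23$, $13$) and $N_{\mathrm{id}_3}(2413)=0$. Always $N_{\mathrm{id}_0}=1$ and $N_{\mathrm{id}_1}=n$, and $N_{\mathrm{id}_k}=0$ if $k>n$.

**Definition (class average).** Let $C_\pi$ be the conjugacy class of $\pi$ in $S_n$. Put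
$$M_{\sigma,n}(\pi)=\frac1{|C_\pi|}\sum_{\pi'\in C_\pi}N_\sigma(\pi').$$

For $n=3$ and $\sigma=\mathrm{id}_2$, the values of $N_{\mathrm{id}_2}$ are
$$123\mapsto 3,\quad 213\mapsto2,\quad132\mapsto2,\quad321\mapsto0,\quad231\mapsto1,\quad312\mapsto1 .$$
So $M_{\mathrm{id}_2,3}$ equals $3$ at the identity, $\frac{2+2+0}3=\frac43$ on transpositions, and $1$ on $3$-cycles.

**Definition (coefficients).** For a partition $\lambda\vdash n$ let $V^\lambda$ be the irreducible $S_n$-module indexed by $\lambda$, with representation $\rho_\lambda$, character $\chi^\lambda$ and dimension $f^\lambda$. Put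
$$c_k(\lambda):=\langle\chi^\lambda,M_{\mathrm{id}_k,n}\rangle=\frac1{n!}\sum_{\pi\in S_n}\chi^\lambda(\pi)M_{\mathrm{id}_k,n}(\pi)=\frac1{n!}\sum_{\pi\in S_n}\chi^\lambda(\pi)N_{\mathrm{id}_k}(\pi).\tag{1}$$

The last equality holds because $\chi^\lambda$ is constant on classes. The numbers $c_k(\lambda)$ are the coefficients in $M_{\mathrm{id}_k,n}=\sum_\lambda c_k(\lambda)\chi^\lambda$. In the example, with $\chi^{(2,1)}=2,0,-1$ on the identity, the transpositions and the $3$-cycles,
$$c_2((3))=\tfrac96=\tfrac32,\qquad c_2((2,1))=\tfrac{2\cdot3-1-1}6=\tfrac23,\qquad c_2((1^3))=\tfrac{3-2-2-0+1+1}6=\tfrac16 .$$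

We use these textbook facts. Characters of $S_n$ are real and $\chi^\lambda(\pi^{-1})=\chi^\lambda(\pi)$. The element $p_\lambda=\frac{f^\lambda}{n!}\sum_\pi\chi^\lambda(\pi)\pi$ is a central idempotent of the group algebra, and acts on any representation as the projection onto the $\lambda$-isotypic part. If $\sigma\ne\mathrm{id}$, then $\sum_\lambda f^\lambda\chi^\lambda(\sigma)=0$, because this is the value at $\sigma$ of the regular character.

## Nonnegativity of $c_k(\lambda)$: statement and small cases

We can now ask: if we count increasing subsequences of length $k$, average over conjugacy classes, and expand in irreducible characters, are all coefficients nonnegative? The source of the problem is Jonas Iskander, "Explicit formulas for permutation pattern character polynomials", arXiv:2310.18798 (2023), and the statement is a conjecture of Gaetz and Pierson: for all $n,k\ge0$ and $\lambda\vdash n$, $\langle\chi^\lambda,M_{\mathrm{id}_k,n}\rangle\ge0$. We prove that it is true, and then determine every coefficient.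

Some cases take one line.

- $k=0$: $N=1$, so $c_0(\lambda)=[\lambda=(n)]$. (Here and below $[\,\cdot\,]$ is $1$ if the condition holds and $0$ otherwise; with an integer inside, $[k]$ is still the set $\{1,\dots,k\}$.)
- $k=1$: $N=n$, so $c_1(\lambda)=n\,[\lambda=(n)]$.
- $k=n$: $N_{\mathrm{id}_n}$ is the indicator of the identity, so $c_n(\lambda)=f^\lambda/n!>0$ for every $\lambda$.
- $k>n$: $c_k(\lambda)=0$.

The first case outside this list is $n=3$, $k=2$, computed above: $\frac32,\frac23,\frac16$.

A natural approach is to split the count into elementary pieces. For a $k$-subset $I\subseteq[n]$ let $f_I:[k]\to[n]$ be the increasing injection with image $I$. Then $N_{\mathrm{id}_k}(\pi)$ counts pairs $(I,J)$ with $\pi\circ f_I=f_J$, so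
$$c_k(\lambda)=\sum_{I,J}\ \frac1{n!}\sum_{\pi:\ \pi f_I=f_J}\chi^\lambda(\pi),$$
and one hopes that each inner sum is nonnegative. It is not. For $n=3$, $k=2$, $I=\{1,2\}$, $J=\{2,3\}$, the only $\pi$ is $231$, and $\chi^{(2,1)}(231)=-1$. So individual pairs contribute with negative sign. But the inner sums are, up to the factor $1/f^\lambda$, the matrix entries of an orthogonal projection. Such entries can be negative off the diagonal, while the sum of all entries of a positive semidefinite matrix is nonnegative. This observation is the proof.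

## The count $N_{\mathrm{id}_k}$ as a matrix coefficient

**Theorem A.** $c_k(\lambda)\ge0$ for all $n,k\ge0$ and $\lambda\vdash n$.

**Proof.** If $k>n$ the coefficient is $0$, so let $0\le k\le n$. Let $W$ be the complex inner product space with orthonormal basis $e_f$, where $f$ runs over the injections $[k]\to[n]$. The group $S_n$ acts by $\pi e_f=e_{\pi\circ f}$; this permutes an orthonormal basis, so the action is unitary and the adjoint of $\pi$ is $\pi^{-1}$. Put $v=\sum_Ie_{f_I}$. Then
$$\langle v,\pi v\rangle=\#\{(I,J):\pi\circ f_I=f_J\}=\#\{I:\pi\circ f_I\text{ is increasing}\}=N_{\mathrm{id}_k}(\pi).\tag{2}$$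
The adjoint of $p_\lambda$ on $W$ is $\frac{f^\lambda}{n!}\sum_\pi\chi^\lambda(\pi)\pi^{-1}$, because $\chi^\lambda$ is real, and this is $p_\lambda$ again because $\chi^\lambda(\pi^{-1})=\chi^\lambda(\pi)$. So $p_\lambda$ acts as a self-adjoint idempotent, and
$$c_k(\lambda)=\frac1{n!}\sum_\pi\chi^\lambda(\pi)\langle v,\pi v\rangle=\frac1{f^\lambda}\langle v,p_\lambda v\rangle=\frac{\|p_\lambda v\|^2}{f^\lambda}\ge0.\qquad\blacksquare\tag{3}$$

**Remark (products).** Let $v_i$ be the vector $v$ for $k_i$, in its space $W_i$, and let $S_n$ act diagonally on $W_1\otimes\cdots\otimes W_s$. By (2),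
$$N_{\mathrm{id}_{k_1}}(\pi)\cdots N_{\mathrm{id}_{k_s}}(\pi)=\langle v_1\otimes\cdots\otimes v_s,\ \pi(v_1\otimes\cdots\otimes v_s)\rangle ,$$
and the computation (3) applies without change. So class averages of products of the $N_{\mathrm{id}_{k_i}}$ also have nonnegative coefficients. (If some $k_i>n$, the product is $0$.)

**Proposition 1 (converse).** If $\sigma\in S_k$ and $\langle\chi^\lambda,M_{\sigma,n}\rangle\ge0$ for all $n$ and all $\lambda\vdash n$, then $\sigma=\mathrm{id}_k$.

**Proof.** Take $n=k$. Then $N_\sigma$ is the indicator function of $\sigma$, so the coefficients are $\chi^\lambda(\sigma)/k!$. Suppose $\sigma\ne\mathrm{id}_k$. Then $\sum_\lambda f^\lambda\chi^\lambda(\sigma)=0$. The term $\lambda=(k)$ equals $1$, so some other term is negative, that is, some $\chi^\lambda(\sigma)<0$. $\blacksquare$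

**What (3) says about vanishing.** By (3), $c_k(\lambda)=0$ exactly when $v$ has no $\lambda$-component. Now $W$ is the permutation module $\mathrm{Ind}_{S_{n-k}}^{S_n}1$. By Frobenius reciprocity and the branching rule, $V^\lambda$ occurs in $W$ iff $\lambda$ contains a row of length $n-k$, that is, iff $k\ge n-\lambda_1$. So $c_k(\lambda)>0$ forces $k\ge n-\lambda_1$. The converse fails: for $k=1$ and $n\ge2$, the module $W=\mathbb C^n$ contains $V^{(n-1,1)}$, but $v=\sum_ie_i$ is invariant and has no component there. Knowing which modules occur in $W$ does not tell us which ones $v$ meets. To settle that we compute all coefficients exactly.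

## Contents, horizontal strips, and the numbers $d^\mu$

The box of a Young diagram in row $i$ and column $j$ has *content* $c=j-i$.

**Definition (horizontal strip).** For $\mu\subseteq\lambda$, the skew shape $\lambda/\mu$ is a *horizontal strip* if it has no two boxes in one column; equivalently, $\lambda_{i+1}\le\mu_i\le\lambda_i$ for all $i$.

So $(3,1)/(1)$ is a horizontal strip, and $(2,2)/(1)$ is not, since boxes $(1,2)$ and $(2,2)$ share a column.

**Definition (content polynomial, backward difference).** Put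
$$P_{\lambda/\mu}(t)=\prod_{b\in\lambda/\mu}(t+c(b)),\qquad \nabla P(t)=P(t)-P(t-1).$$

For example $P_{(2,1)/(1,1)}(t)=t+1$, and $P_{(3)}(t)=t(t+1)(t+2)$ with
$$\nabla P_{(3)}(t)=t(t+1)(t+2)-(t-1)t(t+1)=3t(t+1).$$
In general, writing $z^{\overline m}=z(z+1)\cdots(z+m-1)$, we have
$$z^{\overline m}-(z-1)^{\overline m}=z^{\overline{m-1}}\bigl((z+m-1)-(z-1)\bigr)=m\,z^{\overline{m-1}}.\tag{4}$$

**Definition (the numbers $d^\mu$).** With $e_i,h_i,s_\mu$ the elementary, complete and Schur symmetric functions, define $d^\mu$ by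
$$\kappa_p:=\sum_{i=0}^p(-1)^ie_i\,h_1^{p-i}=\sum_{\mu\vdash p}d^\mu s_\mu .$$

For example $\kappa_0=1$, $\kappa_1=h_1-e_1=0$, $\kappa_2=h_1^2-e_1h_1+e_2=s_{(1,1)}$, and $\kappa_3=e_2h_1-e_3=s_{(2,1)}$. So $d^\varnothing=d^{(1,1)}=d^{(2,1)}=1$, and all other $d^\mu$ with $|\mu|\le3$ are $0$.

**Definition ($\bar\lambda$ and $\varepsilon$).** Put $\bar\lambda=(\lambda_2,\lambda_3,\dots)$. Let $\varepsilon(\lambda)=1$ if $\bar\lambda$ is a nonempty single row or a single column of odd length, and $\varepsilon(\lambda)=0$ otherwise.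

For example $\varepsilon((n))=0$ since $\bar\lambda=\varnothing$; $\varepsilon((2,1))=1$ since $\bar\lambda=(1)$; $\varepsilon((1^3))=0$ since $\bar\lambda=(1,1)$.

## The exact formula and the vanishing threshold

**Theorem B.** For $0\le k\le n$ and $\lambda\vdash n$,
$$c_k(\lambda)=\frac1{n!}\sum_\mu d^\mu\cdot\frac1{(k-|\mu|)!}\bigl(\nabla^{\,k-|\mu|}P_{\lambda/\mu}\bigr)(k+1),\tag{5}$$
summed over $\mu\subseteq\lambda$ with $|\mu|\le k$ and $\lambda/\mu$ a horizontal strip. Here $d^\mu\ge0$, and the factor multiplying $d^\mu$ is always strictly positive.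

**Theorem C.** $c_k(\lambda)>0$ if and only if $n-\lambda_1+\varepsilon(\lambda)\le k\le n$. Otherwise $c_k(\lambda)=0$.

Let us test (5). For $\lambda=(n)$, the partitions $\mu$ are single rows, and $d^{(r)}=0$ for $r\ge1$ (shown in the last section), so only $\mu=\varnothing$ contributes. By (4),
$$c_k((n))=\frac1{n!\,k!}\cdot\frac{n!}{(n-k)!}(k+1)^{\overline{n-k}}=\frac1{n!\,k!}\cdot\frac{n!}{(n-k)!}\cdot\frac{n!}{k!}=\frac1{k!}\binom nk .$$
This is right: $c_k((n))$ is the mean of $N_{\mathrm{id}_k}$ over $S_n$, and each of the $\binom nk$ index sets is increasing with probability $1/k!$. For $n=3$, $k=2$ and $\lambda=(2,1)$ the candidates are $\mu=(1),(2),(1,1)$, and only $(1,1)$ has $d^\mu\ne0$; the formula gives $\frac{3+1}6=\frac23$. For $\lambda=(1^3)$ only $\mu=(1,1)$ has size at most $2$, and we get $\frac{3-2}6=\frac16$. Both agree with the direct computation. In Theorem C, $(2,1)$ has threshold $3-2+1=2$, in agreement with $c_1((2,1))=0<c_2((2,1))$.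

## The operator that removes letters and reinserts them

From now on let $0\le k\le n$ and $m=n-k$. By (1),
$$c_k(\lambda)=\frac1{n!}\operatorname{tr}\rho_\lambda(R_k),\qquad R_k:=\sum_{\pi\in S_n}N_{\mathrm{id}_k}(\pi)\,\pi .\tag{6}$$
So we want the trace of $R_k$ on each $V^\lambda$. We treat all $\lambda$ at once by letting $S_n$ permute the letters of words of length $n$, where a second symmetry, $\mathfrak{gl}_N$, is available.

Let $V=\mathbb C^N$ with $N\ge n$ and basis the letters $1,\dots,N$. Let $T_r=V^{\otimes r}$, with the words of length $r$ as orthonormal basis. We use the following facts. The irreducible summands of the $\mathfrak{gl}_N$-module $T_r$ are modules $S_\nu(V)$, with $\nu\vdash r$ having at most $N$ rows; $S_\nu(V)$ has highest weight $\nu$ and character $s_\nu(x_1,\dots,x_N)$; $T_r$ is completely reducible, and hence so are its submodules. Pieri's rule: $V\otimes S_\nu(V)$ is the direct sum of one copy of each $S_{\nu'}(V)$ with $\nu'$ obtained from $\nu$ by adding a box (and at most $N$ rows), and $\mathrm{Sym}^jV\otimes S_\mu(V)$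 is the direct sum of one copy of each $S_\lambda(V)$ with $\lambda/\mu$ a horizontal strip of $j$ boxes. Schur–Weyl duality: $T_n\cong\bigoplus_{\lambda\vdash n}V^\lambda\otimes S_\lambda(V)$ as a module for $S_n$ and $\mathfrak{gl}_N$; since $N\ge n$, every $\lambda\vdash n$ occurs.

**Step 1. Insertion and deletion operators.** This step sets up the calculus. Define

- $sh_x:T_r\to T_{r+1}$: $sh_xw$ is the sum over the $r+1$ gaps of the word $w$ (including both ends) of $w$ with $x$ inserted there;
- $\delta_x:T_r\to T_{r-1}$: $\delta_xw$ is the sum over positions $p$ with $w_p=x$ of $w$ with $w_p$ deleted;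
- $E_{xy}:T_r\to T_r$: $E_{xy}w$ is the sum over $p$ with $w_p=y$ of $w$ with $w_p$ replaced by $x$; this is the $\mathfrak{gl}_N$-action.

For instance $sh_a(b)=ab+ba$, $\delta_a(aab)=2ab$, $E_{ca}(aab)=cab+acb$.

The number of gaps of $w$ where inserting $x$ gives $w'$ equals the number of positions of $w'$ holding $x$ whose deletion gives $w$. So $\delta_x=sh_x^*$. Similarly $E_{xy}^*=E_{yx}$. For $u\in T_r$ a word,
$$sh_{y_1}\cdots sh_{y_m}u=\sum_{(q_1,\dots,q_m)}\bigl(\text{the word with }y_l\text{ at }q_l\text{ and }u\text{ in order elsewhere}\bigr),$$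
over ordered tuples of distinct positions in $[r+m]$: the final positions $q_l$ of the inserted letters determine the gap used at each insertion, and every tuple arises. The right side does not depend on the order of the $sh_{y_l}$, so the $sh_x$ commute. Taking adjoints, the $\delta_x$ commute.

The commutation relations are
$$[\delta_y,sh_x]=(r+1)[x=y]+E_{xy}\ \text{ on }T_r,\qquad [E_{xy},sh_z]=[y=z]\,sh_x.\tag{7}$$
For the first, compute $\delta_ysh_xw$. Deleting the letter just inserted gives $w$ from each of the $r+1$ gaps, if $x=y$. Now suppose an original letter $w_p=y$ is deleted after inserting $x$. The $r+1$ gaps of $w$ map onto the $r$ gaps of $w\setminus w_p$, and exactly one gap is hit twice, namely the one at the place of $w_p$, hit by the gaps just before and just after $w_p$. So we get $sh_x(w\setminus w_p)$ plus $w$ with $w_p$ replaced by $x$. Summing over $p$ gives $sh_x\delta_yw+E_{xy}w$. For the second relation, $E_{xy}sh_zw$ replaces either an original letter, giving $sh_zE_{xy}w$, or the inserted letter, giving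 $[y=z]sh_xw$.

**Step 2. $R_k$ is removal followed by reinsertion.** This step brings $R_k$ into the calculus. On $T_n$ put
$$H_m=\sum_{y_1,\dots,y_m}sh_{y_1}\cdots sh_{y_m}\,\delta_{y_m}\cdots\delta_{y_1}.$$
Applied to a word $w$, it removes the letters at an ordered tuple of distinct positions $(p_1,\dots,p_m)$, then puts the letter from $p_l$ at position $q_l$, keeping the other letters in order; we sum over all tuples $(p_l)$ and $(q_l)$. Let $\pi\in S_n$ act on words by moving the letter at position $p$ to position $\pi(p)$. Then each term is $\pi w$ for the unique $\pi$ with $\pi(p_l)=q_l$ that is increasing on the complement of $\{p_1,\dots,p_m\}$. A given $\pi$ arises once for each $k$-set on which it is increasing and each ordering of the complement of that set, that is, $m!\,N_{\mathrm{id}_k}(\pi)$ times. Therefore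
$$H_m=m!\,R_k\quad\text{on }T_n,\qquad k=n-m.\tag{8}$$

As a check, take $n=2$, $m=1$. On $ab$, removing $a$ and reinserting it gives $ab+ba$, and removing $b$ gives the same. So $H_1=2(1+s)$ with $s$ the swap, and indeed $R_1=\sum_\pi 2\pi$. It acts by $4$ on $\mathrm{Sym}^2V$ and by $0$ on $\Lambda^2V$, so $c_1((2))=2$ and $c_1((1,1))=0$, as found before.

**Why the usual commutator argument needs a repair.** If the first relation in (7) had only its scalar term, we would proceed as for creation and annihilation operators: start from words killed by all $\delta_y$, apply insertions, and compute by moving $\delta$'s to the right. The extra term $E_{xy}$ blocks this, because it changes the starting vector: $E_{cb}(ab-ba)=ac-ca$ for distinct $a,b,c$. The repair is that $E_{xy}$ does not leave the space of vectors killed by all deletions. So we carry that space along as a tensor factor, and the extra terms become operators that couple the inserted letters to this factor.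

**Definition ($K_p$).** $K_p:=\{w\in T_p:\delta_yw=0\text{ for all }y\}$.

So $K_0=T_0=\mathbb C$ and $K_1=0$. The vector $ab-ba$ lies in $K_2$: $\delta_a$ gives $b-b=0$ and $\delta_b$ gives $a-a=0$. In length $3$, $aab-2aba+baa\in K_3$: $\delta_a$ gives $2ab-2(ba+ab)+2ba=0$ and $\delta_b$ gives $aa-2aa+aa=0$.

Taking adjoints in the second relation of (7) gives $[\delta_z,E_{yx}]=[y=z]\,\delta_x$. So if $w\in K_p$ then $\delta_zE_{yx}w=E_{yx}\delta_zw+[y=z]\delta_xw=0$, and $K_p$ is a $\mathfrak{gl}_N$-submodule of $T_p$.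

## Moving deletions past insertions

Fix $\zeta\in K_p$ and letters $x_1,\dots,x_j$, and let $n=p+j$. Write $X=(x_1,\dots,x_j)$ and $sh_X=sh_{x_1}\cdots sh_{x_j}$; let $sh_{X\setminus i}$ be the product without $sh_{x_i}$, and similarly for several indices.

**Step 3. One deletion.** This step computes $\delta_y$ on $sh_X\zeta$:
$$\delta_y\,sh_X\zeta=\sum_{i=1}^jsh_{X\setminus i}\bigl(n[y=x_i]+E_{x_iy}\bigr)\zeta.\tag{9}$$
We use induction on $j$. For $j=0$ both sides are $0$. For $j\ge1$ let $w=sh_{x_2}\cdots sh_{x_j}\zeta\in T_{n-1}$. By (7) on $T_{n-1}$,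
$$\delta_ysh_{x_1}w=sh_{x_1}\delta_yw+n[x_1=y]w+E_{x_1y}w .$$
By induction the first term is $\sum_{i\ge2}sh_{X\setminus i}\bigl((n-1)[y=x_i]+E_{x_iy}\bigr)\zeta$. For the third, move $E_{x_1y}$ to the right with (7). It either passes every $sh$, giving $sh_{X\setminus1}E_{x_1y}\zeta$, or it replaces some $sh_{x_i}$ with $x_i=y$ by $sh_{x_1}$. The latter gives $sh_{X\setminus i}\zeta$, because the $sh$'s commute. So
$$E_{x_1y}w=sh_{X\setminus1}E_{x_1y}\zeta+\sum_{i\ge2}[y=x_i]\,sh_{X\setminus i}\zeta .$$
Adding up, for $i\ge2$ the coefficient of $[y=x_i]$ becomes $(n-1)+1=n$, and the terms with $x_1$ form the summand $i=1$. This is (9).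

**Step 4. Several deletions.** This step iterates (9), which is possible because $(n[y=x_i]+E_{x_iy})\zeta$ lies in $K_p$ again. After $l-1$ deletions the words have length $n-l+1$, so
$$\delta_{y_m}\cdots\delta_{y_1}sh_X\zeta=\sum_{(i_1,\dots,i_m)}sh_{X\setminus\{i_1,\dots,i_m\}}B_m\cdots B_1\zeta,\qquad B_l=(n-l+1)[y_l=x_{i_l}]+E_{x_{i_l}y_l},\tag{10}$$
over ordered tuples of distinct indices in $[j]$. If $m>j$ there are no such tuples and the result is $0$: after $j$ deletions no insertion is left, and the next $\delta$ meets a vector of $K_p$.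

**Step 5. Passage to the tensor product.** This step rewrites (10) as operators on $V^{\otimes j}\otimes M$, where $M\subseteq K_p$ is an irreducible $\mathfrak{gl}_N$-submodule, $M\cong S_\mu(V)$ with $\mu\vdash p$. Call the $j$ factors $V$ *slots*. Let $\Pi$ be the symmetrizer of the slots (the average of all slot permutations), let $s_{li}$ be the transposition of slots $l$ and $i$, and put
$$\Omega_i(x_1\otimes\cdots\otimes x_j\otimes\zeta)=\sum_yx_1\otimes\cdots\otimes\underset{i}{y}\otimes\cdots\otimes x_j\otimes E_{x_iy}\zeta .$$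
To get a feeling for $\Omega_i$: if $M$ were replaced by $V$, then on $\zeta=z$ only $y=z$ survives, and $\Omega_i$ would swap slot $i$ with the last factor. In particular we must not assume that the $\Omega_i$ commute.

Let $\Phi(x_1\otimes\cdots\otimes x_j\otimes\zeta)=sh_X\zeta\in T_n$. By the second relation in (7), $\Phi$ is $\mathfrak{gl}_N$-equivariant, and since the $sh$'s commute, $\Phi=\Phi\,\Pi$. For $0\le m\le j$ put
$$F_m(u)=\Pi\,(u+\Omega_1)(u+1+\Omega_2)\cdots(u+m-1+\Omega_m)\,\Pi .$$

Let $m\le j$ and apply $\sum_ysh_{y_1}\cdots sh_{y_m}$ to (10). For a fixed tuple $(i_1,\dots,i_m)$ we get $\Phi$ of the sum over $y$ of the tensors with $y_l$ in slot $i_l$, the old $x$'s in the other slots, and $B_m\cdots B_1\zeta$ in $M$. Now $n+\Omega_{i_1}$ sends $x_1\otimes\cdots\otimes x_j\otimes\zeta$ to the sum over $y_1$ of the tensors with $y_1$ in slot $i_1$ and $B_1\zeta$ in $M$; then $n-1+\Omega_{i_2}$ does the same in slot $i_2$, and so on. Hence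
$$H_m\Phi=\Phi\sum_{(i_1,\dots,i_m)}(n-m+1+\Omega_{i_m})\cdots(n+\Omega_{i_1}).$$
For a slot permutation $\tau$ we have $\tau\Omega_i\tau^{-1}=\Omega_{\tau(i)}$ and $\Pi\tau=\tau\Pi=\Pi$. Choose $\tau$ with $\tau(i_m)=1,\ \tau(i_{m-1})=2,\dots,\tau(i_1)=m$. Then, between two copies of $\Pi$, each summand equals $F_m(n-m+1)$. There are $(j)_m=j!/(j-m)!$ tuples, and $\Phi=\Phi\Pi$, so
$$H_m\Phi=(j)_m\,\Phi\,F_m(n-m+1)\ \text{ on }\ \operatorname{im}\Pi=\mathrm{Sym}^jV\otimes M\quad(m\le j),\qquad H_m\Phi=0\quad(m>j).\tag{11}$$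

## Contents as eigenvalues

It remains to understand $F_m$. We first treat $m=j$, where all slots are used, and then descend.

**Step 6. Absorbing the shifts.** This step turns the shifted factors $u+i-1+\Omega_i$ into factors with one common $u$. Put
$$X_i=\Omega_i+\sum_{l<i}s_{li},$$
an operator that commutes with permutations of the slots $1,\dots,i-1$. We claim
$$(u+r-1+\Omega_r)\cdots(u+j-1+\Omega_j)\Pi=(u+X_r)\cdots(u+X_j)\Pi\qquad(1\le r\le j+1).$$
We use descending induction on $r$; for $r=j+1$ both products are empty. Given the claim for $r+1$, put $Y=(u+X_{r+1})\cdots(u+X_j)$. For $l<r$ the transposition $s_{lr}$ permutes slots among $1,\dots,r$, so it commutes with $X_{r+1},\dots,X_j$, and $s_{lr}Y\Pi=Ys_{lr}\Pi=Y\Pi$. Hence $\Omega_rY\Pi=(X_r-(r-1))Y\Pi$, so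
$$(u+r-1+\Omega_r)Y\Pi=(u+X_r)Y\Pi .$$
For $r=1$ this gives
$$F_j(u)=\Pi\,(u+X_1)\cdots(u+X_j)\,\Pi.\tag{12}$$

**Step 7. $X_i$ in terms of Casimir elements.** This step diagonalizes the $X_i$. Let $E^{(i)}_{ab}$ be the action of $E_{ab}$ on slots $1,\dots,i$ and $M$ together, and $C^{(i)}=\sum_{a,b}E^{(i)}_{ab}E^{(i)}_{ba}$. Let $e_{ab}$ be the matrix units on $V$, with $(e_{ab})_i$ acting in slot $i$. Since $E^{(i)}_{ab}=E^{(i-1)}_{ab}+(e_{ab})_i$ and the two parts act on different factors,
$$C^{(i)}=C^{(i-1)}+\sum_{a,b}(e_{ab}e_{ba})_i+2\sum_{a,b}(e_{ba})_iE^{(i-1)}_{ab}.$$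
Here $\sum_{a,b}e_{ab}e_{ba}=\sum_{a,b}e_{aa}=N$. In the last sum, the part of $E^{(i-1)}_{ab}$ in slot $l$ gives $\sum_{a,b}(e_{ba})_i(e_{ab})_l=s_{li}$, and the part in $M$ gives $\Omega_i$. So
$$X_i=\tfrac12\bigl(C^{(i)}-C^{(i-1)}-N\bigr).$$

The Casimir element acts on $S_\nu(V)$ by a scalar, which we read off on a highest weight vector: it is killed by $E_{ab}$ for $a<b$, and $E_{aa}$ acts by $\nu_a$. For $a<b$ we have $E_{ab}E_{ba}=E_{ba}E_{ab}+E_{aa}-E_{bb}$, so the scalar is
$$\sum_a\nu_a^2+\sum_{a<b}(\nu_a-\nu_b)=\sum_a\nu_a^2+\sum_a\nu_a(N+1-2a)=N|\nu|+2\sum_{b\in\nu}c(b).$$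
The last equality holds row by row: $2\sum_{i=1}^{\nu_a}(i-a)=\nu_a^2+\nu_a-2a\nu_a$.

Now apply Pieri's rule for $V\otimes S_\nu(V)$ repeatedly, adding slot $1$, then slot $2$, and so on. It decomposes $V^{\otimes j}\otimes M$ into pieces indexed by chains $\mu=\nu^0\subset\nu^1\subset\cdots\subset\nu^j$, adding one box at a time, such that $C^{(i)}$ acts on the piece by its value for $\nu^i$. On this piece $X_i$ acts by
$$\tfrac12\Bigl(N+2c(\nu^i/\nu^{i-1})-N\Bigr)=c(\nu^i/\nu^{i-1}),$$
the content of the added box. So $\prod_i(u+X_i)$ acts on all pieces with $\nu^j=\lambda$, that is, on the whole $\lambda$-isotypic component, by the scalar $P_{\lambda/\mu}(u)$. Since $\Pi$ commutes with $\mathfrak{gl}_N$, it preserves this component, and (12) gives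
$$F_j(u)=P_{\lambda/\mu}(u)\ \text{ on the }\lambda\text{-component of }\mathrm{Sym}^jV\otimes M.\tag{13}$$

**Step 8. From $F_j$ to $F_m$ by differences.** The argument of Steps 6 and 7 used every slot, so for $m<j$ we relate $F_m$ to $F_j$. Expand the product defining $F_m(u)$. Choosing $\Omega$ from the factors $i_1<\dots<i_r$ gives the term $\Pi\,\Omega_{i_1}\cdots\Omega_{i_r}\Pi$, and relabeling slots by a permutation with $i_s\mapsto s$ shows that
$$\Pi\,\Omega_{i_1}\cdots\Omega_{i_r}\Pi=\Pi\,\Omega_1\cdots\Omega_r\Pi=:\omega_r .$$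
This keeps the order of the factors, so no commutativity is used. Hence
$$F_m(u)=\sum_rg_{m,r}(u)\,\omega_r,\qquad\sum_rg_{m,r}(u)y^r=\prod_{i=0}^{m-1}(y+u+i)=(y+u)^{\overline m},$$
and $\omega_r$ does not depend on $m$. By (4) with $z=y+u$, $\nabla g_{m,r}=m\,g_{m-1,r}$, so $\nabla F_m=mF_{m-1}$, with $\nabla$ acting in $u$. Iterating from $j$ down to $m$,
$$F_m=\frac{m!}{j!}\nabla^{j-m}F_j .$$

Insert this and (13) into (11), with (8), $k=n-m$, and $j-m=k-p$. On the image under $\Phi$ of the $\lambda$-component of $\mathrm{Sym}^jV\otimes M$ we find, for $p\le k$ (that is, $m\le j$),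
$$R_k=\frac1{m!}H_m\ \text{ acts by }\ \frac1{m!}\cdot\frac{j!}{(j-m)!}\cdot\frac{m!}{j!}\nabla^{j-m}P_{\lambda/\mu}(n-m+1)=\frac1{(k-p)!}\nabla^{k-p}P_{\lambda/\mu}(k+1),\tag{14}$$
and for $p>k$, $R_k$ acts by $0$.

**Step 9. The scalar is positive.** This step proves the positivity statement of Theorem B about the factor of $d^\mu$. Let $\lambda/\mu$ be a horizontal strip with $|\mu|=p\le k$, and $j=n-p$. Since $\lambda_{i+1}\le\mu_i$, every box of $\lambda/\mu$ lies in a row of index at most $\ell(\mu)+1$, so
$$c(b)\ge1-(\ell(\mu)+1)=-\ell(\mu)\ge-p.\tag{15}$$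
Thus all factors $t+c(b)$ are positive for $t>p$. For $0\le r\le j$, the derivative $P^{(r)}_{\lambda/\mu}$ is $r!$ times the sum of all products of $j-r$ of these factors, so $P_{\lambda/\mu}^{(r)}(t)>0$ for $t>p$. With $r=k-p\le n-p=j$,
$$\nabla^rP_{\lambda/\mu}(k+1)=\int_{[0,1]^r}P_{\lambda/\mu}^{(r)}(k+1-s_1-\cdots-s_r)\,ds>0,$$
because $\nabla P(t)=\int_0^1P'(t-s)\,ds$, applied $r$ times, and the argument of the integrand is at least $k+1-r=p+1>p$.

## Decomposing words by $\mathrm{Sym}^jV\otimes K_{n-j}$

The scalars are known on images of $\Phi$. We must show that these images fill $T_n$ without overlap, and count them.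

**Step 10. The decomposition.** We claim that the maps $\Phi$ give an isomorphism of $\mathfrak{gl}_N$-modules
$$\bigoplus_{j=0}^n\mathrm{Sym}^jV\otimes K_{n-j}\ \cong\ T_n.\tag{16}$$

*Surjectivity.* We use induction on $n$; for $n=0$ we have $K_0=T_0$. For $n\ge1$ let $A:V\otimes T_{n-1}\to T_n$, $x\otimes w\mapsto sh_xw$. Then $A^*w=\sum_xx\otimes\delta_xw$, so $\ker A^*=K_n$ and $T_n=\operatorname{im}A\oplus K_n$. By induction $T_{n-1}$ is spanned by elements $sh_X\zeta$ with $\zeta\in K_{n-1-j}$ and $X$ of length $j$, and $sh_xsh_X\zeta$ is of the same kind with $j+1$ insertions. Finally $\Phi=\Phi\Pi$, so nothing is lost by restricting to $\mathrm{Sym}^jV$.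

*Injectivity.* Let $D_j:T_n\to V^{\otimes j}\otimes T_{n-j}$,
$$D_jw=\sum_{y_1,\dots,y_j}y_1\otimes\cdots\otimes y_j\otimes\delta_{y_j}\cdots\delta_{y_1}w .$$
Its values are symmetric in the $j$ slots because the $\delta$'s commute, so $D_j=\Pi D_j$. By (10), $D_j$ kills the image of every summand with index $j'<j$. Now let $M\subseteq K_p$ be irreducible, $p=n-j$, and apply (10) with $m=j$. The tuples $(i_1,\dots,i_j)$ are all orderings of $[j]$, and no $sh$ remains. The summand of $D_j\Phi(x_1\otimes\cdots\otimes x_j\otimes\zeta)$ for $(i_1,\dots,i_j)$ is $\sum_yy_1\otimes\cdots\otimes y_j\otimes B_j\cdots B_1\zeta$. This is a slot permutation of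
$$(n-j+1+\Omega_{i_j})\cdots(n+\Omega_{i_1})(x_1\otimes\cdots\otimes x_j\otimes\zeta),$$
which has $y_l$ in slot $i_l$ instead of slot $l$. Applying $\Pi$ on the left removes this permutation and does not change the total. Relabeling as in Step 5, for $z\in\mathrm{Sym}^jV\otimes M$ each summand becomes $F_j(n-j+1)z$, so
$$D_j\Phi z=j!\,F_j(p+1)\,z .$$
By (13) this is $j!\,P_{\lambda/\mu}(p+1)z$ on the $\lambda$-component. By Pieri's rule each occurring $\lambda$ has $\lambda/\mu$ a horizontal strip, so by (15) all factors $p+1+c(b)$ are at least $1$, and the scalar is nonzero. Since $K_p$ is a direct sum of such $M$, $D_j\Phi$ is injective on $\mathrm{Sym}^jV\otimes K_{n-j}$. If $\sum_j\Phi(z_j)=0$ with not all $z_j=0$, apply $D_j$ for the largest $j$ with $z_j\ne0$: all smaller indices are killed, so $D_j\Phi z_j=0$ and $z_j=0$, a contradiction. This proves (16).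

**Step 11. The multiplicities in $K_p$ are the $d^\mu$.** This step identifies $K_p$ and shows $d^\mu\ge0$. Let $\mathrm{ch}$ denote the character in $x_1,\dots,x_N$. Taking characters in (16) in every degree $r\le n$ (allowed since $N\ge n\ge r$),
$$h_1^r=\sum_{j=0}^rh_j\,\mathrm{ch}(K_{r-j})\qquad(0\le r\le n).$$
Since $\bigl(\sum_jh_j\bigr)\bigl(\sum_i(-1)^ie_i\bigr)=1$, multiplying by $\sum_i(-1)^ie_i$ and taking the part of degree $p\le n$ gives $\mathrm{ch}(K_p)=\sum_i(-1)^ie_ih_1^{p-i}=\kappa_p$. Schur polynomials of degree $p\le N$ in $N$ variables are linearly independent. So $d^\mu$ is the multiplicity of $S_\mu(V)$ in $K_{|\mu|}$, and $d^\mu\ge0$; as $n$ is arbitrary, this holds for all $\mu$.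

**Step 12. Conclusion of the proof of Theorem B.** We compute the trace of $R_k$ on the $\lambda$-isotypic part of $T_n$ in two ways. By Schur–Weyl duality this part is $V^\lambda\otimes S_\lambda(V)$ and $R_k$ acts as $\rho_\lambda(R_k)\otimes1$, so the trace is $\operatorname{tr}\rho_\lambda(R_k)\cdot\dim S_\lambda(V)$. On the other hand, decompose each $K_p$ into irreducibles. By (16), Step 11 and Pieri's rule, the $\lambda$-isotypic part is the direct sum, over $\mu$ with $\lambda/\mu$ a horizontal strip, of $d^\mu$ copies of $S_\lambda(V)$, each the image under $\Phi$ of a $\lambda$-component. On each copy $R_k$ acts by the scalar (14) if $|\mu|\le k$, and by $0$ if $|\mu|>k$. Dividing by $\dim S_\lambda(V)$,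
$$\operatorname{tr}\rho_\lambda(R_k)=\sum_{\mu}d^\mu\,\frac1{(k-|\mu|)!}\nabla^{k-|\mu|}P_{\lambda/\mu}(k+1),$$
over $\mu\subseteq\lambda$ with $|\mu|\le k$ and $\lambda/\mu$ a horizontal strip. With (6) this is (5). The positivity statements are Steps 9 and 11. $\blacksquare$

For $n=3$ and $k=2$ the whole structure is visible. By (16),
$$T_3\cong K_3\ \oplus\ V\otimes K_2\ \oplus\ \mathrm{Sym}^2V\otimes K_1\ \oplus\ \mathrm{Sym}^3V,$$
with $K_3\cong S_{(2,1)}(V)$, $V\otimes K_2\cong S_{(2,1)}(V)\oplus S_{(1^3)}(V)$ and $K_1=0$. On $K_3$, $R_2$ acts by $0$. On $V\otimes K_2$ it acts by $3+1=4$ on $S_{(2,1)}(V)$ and by $3-2=1$ on $S_{(1^3)}(V)$. On $\mathrm{Sym}^3V$ it acts by $\frac1{2!}\nabla^2t^{\overline3}\big|_{t=3}=\frac{6\cdot3}2=9$. So the traces on $V^{(3)},V^{(2,1)},V^{(1^3)}$ are $9$, $4+0=4$ and $1$; dividing by $6$ recovers $\frac32,\frac23,\frac16$.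

## Which $d^\mu$ vanish, and the proof of Theorem C

**Step 13. The zeros of $d^\mu$.** By Theorem B, vanishing of $c_k(\lambda)$ depends only on which $d^\mu$ are zero, so we determine those. From the definition, $\kappa_p=h_1\kappa_{p-1}+(-1)^pe_p$ for $p\ge1$. Since $h_1s_\nu$ is the sum of the $s_\mu$ with $\mu$ obtained from $\nu$ by adding a box, and $e_p=s_{(1^p)}$,
$$d^\mu=\sum_{\nu=\mu-\square}d^\nu+(-1)^p\,[\mu=(1^p)]\quad(\mu\vdash p\ge1),\qquad d^\varnothing=1,\tag{17}$$
where $\nu$ runs over the partitions obtained from $\mu$ by removing a box.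

For columns, $d^{(1^r)}=d^{(1^{r-1})}+(-1)^r$, so $d^{(1^r)}=1$ for $r$ even and $0$ for $r$ odd. For rows, $d^{(1)}=0$ and $d^{(r)}=d^{(r-1)}$ for $r\ge2$, so $d^{(r)}=0$ for all $r\ge1$. Next, $d^{(2,1)}=d^{(2)}+d^{(1,1)}=1$. If $\mu$ has at least two rows and at least two columns, then $\mu\supseteq(2,1)$. Add boxes one at a time from $(2,1)$ to $\mu$. No intermediate shape is a column, so by (17) and $d\ge0$ the value $d$ never decreases along the way, and $d^\mu\ge1$. Therefore $d^\mu=0$ exactly when $\mu$ is a nonempty single row or a single column of odd length. In particular, $d^{\bar\lambda}=0$ if and only if $\varepsilon(\lambda)=1$.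

**Step 14. The threshold.** For $k>n$ the coefficient is $0$, so let $0\le k\le n$. All terms in (5) are nonnegative, and a term is positive exactly when $d^\mu>0$. So $c_k(\lambda)>0$ iff there is $\mu$ with $\lambda_{i+1}\le\mu_i\le\lambda_i$ for all $i$, $|\mu|\le k$ and $d^\mu>0$; otherwise $c_k(\lambda)=0$. The unique smallest $\mu$ satisfying the inequalities is $\bar\lambda$, of size $n-\lambda_1$; every other one contains it and has larger size.

If $\varepsilon(\lambda)=0$, then $d^{\bar\lambda}>0$, and the condition is $k\ge n-\lambda_1$.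

If $\varepsilon(\lambda)=1$, then $d^{\bar\lambda}=0$, so some larger $\mu$ is needed and $k\ge n-\lambda_1+1$ is necessary. It is also sufficient, because one extra box is enough to reach a good $\mu$:

- If $\bar\lambda=(r)$ with $r\ge1$, then $\lambda=(\lambda_1,r)$; take $\mu=(r,1)$. The inequalities hold, since $r\le r\le\lambda_1$ and $0\le1\le r$. Moreover $d^\mu>0$ by Step 13: $\mu=(1,1)$ if $r=1$, and $\mu\supseteq(2,1)$ if $r\ge2$.
- If $\bar\lambda=(1^r)$ with $r$ odd, then $\lambda=(\lambda_1,1^r)$; take $\mu=(1^{r+1})$. The inequalities hold, since $\lambda_{i+1}\le1\le\lambda_i$ for $1\le i\le r+1$. Moreover $d^\mu=1$ because $r+1$ is even.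

In both cases $|\mu|=n-\lambda_1+1\le k$. So for $0\le k\le n$, $c_k(\lambda)>0$ if and only if $k\ge n-\lambda_1+\varepsilon(\lambda)$, which is Theorem C. $\blacksquare$
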